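\title{A cardinality bound for power homogeneous Hausdorff spaces}

\begin{abstract}
We prove in ZFC that every power homogeneous Hausdorff space $X$ satisfies
$|X|\le 2^{pwL_c(X)\,wt(X)\,\pi\chi(X)\,pct(X)}$. The inequality is known for homogeneous spaces, and the extension answers a question posed in a paper of Carlson. We deduce it from a sharper statement with a converse: under weak forms of the hypotheses on $pwL_c$ and $pct$, and for $\pi\chi(X)\le\kappa$, the conditions $|X|\le 2^\kappa$ and $d(X)\le 2^\kappa$ are both equivalent to a weak form of tightness at most $\kappa$. The proof moves one compact set of small character around the space by homeomorphisms of the homogeneous power, and uses the $\pi$-character to show that only $\kappa$ coordinates of the power matter at a time.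
\end{abstract}

\section{The question and the answer}\label{sec:intro}

A space $X$ is \emph{homogeneous} if for all $x,y\in X$ there is a homeomorphism $h\colon X\to X$ with $h(x)=y$, and \emph{power homogeneous} if $X^\mu$ is homogeneous for some nonzero cardinal $\mu$. The second class is larger. The convergent sequence $\omega+1$ is not homogeneous, but $(\omega+1)^\omega$ is a compact, metrizable, zero-dimensional space without isolated points, so it is homeomorphic to the Cantor group $\{0,1\}^\omega$, which is homogeneous.

We write $[A]^{\le\lambda}$ for the family of subsets of $A$ of size at most $\lambda$, and for $A\subseteq X$ we put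
\[
\operatorname{cl}_\lambda(A)=\bigcup\{\overline{B}:B\in[A]^{\le\lambda}\}.
\]
All cardinal functions take infinite values: a finite value is replaced by $\omega$. The standard ones are the following.
\begin{itemize}
\item The \emph{density} $d(X)$ is the least size of a dense subset of $X$.
\item The \emph{tightness} $t(X)$ is the least $\kappa$ such that $\overline{A}=\operatorname{cl}_\kappa(A)$ for all $A\subseteq X$.
\item A \emph{local $\pi$-base} at $x$ is a family of nonempty open sets such that every neighborhood of $x$ contains one of them; the members need not contain $x$. The \emph{$\pi$-character} $\pi\chi(X)$ is the least $\kappa$ such that every point has a local $\pi$-base of size at most $\kappa$.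
\item A \emph{base at} a set $K\subseteq X$ is a family of open sets containing $K$ such that every open set containing $K$ contains one of them. The \emph{character} $\chi(K,X)$ is the least size of a base at $K$.
\item The \emph{Lindel\"of degree} $L(X)$ is the least $\kappa$ such that every open cover of $X$ has a subcover of size at most $\kappa$, and the \emph{cellularity} $c(X)$ is the supremum of the sizes of families of pairwise disjoint nonempty open sets.
\end{itemize}

\subsection*{What homogeneity gives}
In $\beta\omega$ the set $\omega$ is a countable dense set of isolated points, so $d(\beta\omega)=\pi\chi(\beta\omega)=\omega$, while $|\beta\omega|=2^{2^\omega}$. In a homogeneous Hausdorff space one exponential disappears: $|X|\le d(X)^{\pi\chi(X)}$. To see this, fix a dense set $D$, a point $p$, a local $\pi$-base $\mathcal V$ at $p$, and homeomorphisms $h_x$ with $h_x(p)=x$. Code $x$ by a function $c_x\colon\mathcal V\to D$ with $c_x(V)\in h_x(V)$. If $x\ne y$, take disjoint open sets $W_x\ni x$ and $W_y\ni y$. The set $h_x^{-1}(W_x)\cap h_y^{-1}(W_y)$ is a neighborhood of $p$ and so contains some $V\in\mathcal V$. Then $c_x(V)\in W_x$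 and $c_y(V)\in W_y$, and the codes differ. The point is that a single family $\mathcal V$ serves all points at once.

Thus, for a homogeneous space with $\pi\chi(X)\le\kappa$, the bound $|X|\le2^\kappa$ amounts to finding a dense set of size at most $2^\kappa$. Such a set is built by closing off, and three further invariants make this work: one of tightness type, one of covering type, and one of character type.

\begin{definition}\label{def:invariants}
Let $X$ be a space.
\begin{itemize}
\item The \emph{weak tightness} $wt(X)$ is the least infinite $\kappa$ for which there is a cover $\mathcal C$ of $X$ such that $|\mathcal C|\le2^\kappa$ and, for every $C\in\mathcal C$, $t(C)\le\kappa$ and $X=\operatorname{cl}_{2^\kappa}(C)$.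
\item The invariant $pwL_c(X)$ of Bella and Spadaro is the least infinite $\kappa$ with the following property. For every closed $F\subseteq X$, every family $\mathcal U$ of open sets covering $F$, and every way of writing $\mathcal U=\bigcup_{i\in I}\mathcal U_i$, there are $\mathcal V_i\in[\mathcal U_i]^{\le\kappa}$, $i\in I$, such that $F\subseteq\bigcup_{i\in I}\overline{\bigcup\mathcal V_i}$.
\item The invariant $pct(X)$ is the least infinite $\kappa$ such that $X$ is covered by compact sets $K$ with $\chi(K,X)\le\kappa$.
\end{itemize}
\end{definition}

Weak tightness asks for tightness $\kappa$ only on the members of a small cover by subspaces that are dense in a controlled way. The cover $\{X\}$ gives $wt(X)\le t(X)$, and the inequality can be strict. If $D$ is a countable dense subset of $X$ and $|X|\le2^\omega$, the cover by the countable dense sets $D\cup\{x\}$ gives $wt(X)=\omega$. This applies to the subspace of the separable space $\{0,1\}^{\omega_1}$ that consists of a countable dense set and the characteristic functions $1_\alpha$ of the ordinals $\alpha\le\omega_1$. Its tightness is uncountable, because $1_{\omega_1}$ lies in the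 closure of $\{1_\alpha:\alpha<\omega_1\}$ but not in the closure of a countable subset.

The invariant $pwL_c$ is a common lower bound for $L$ and $c$. If $\mathcal V\subseteq\mathcal U$ is a cover of $F$ of size at most $L(X)$, the families $\mathcal V_i=\mathcal V\cap\mathcal U_i$ show that $pwL_c(X)\le L(X)$. For $pwL_c(X)\le c(X)$, fix $i$ and take a maximal family of pairwise disjoint nonempty open sets, each contained in a member of $\mathcal U_i$. It has size at most $c(X)$, and its union is dense in $\bigcup\mathcal U_i$ by maximality. Choosing one member of $\mathcal U_i$ above each set of the family gives $\mathcal V_i$ with $\bigcup\mathcal U_i\subseteq\overline{\bigcup\mathcal V_i}$.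

Finally, $pct(X)\le\kappa$ holds when all points have character at most $\kappa$ (cover by singletons) and when $X$ is compact (cover by $\{X\}$).

\subsection*{The question}
For homogeneous Hausdorff spaces it is known that
\begin{equation}\label{eq:bound}
|X|\le 2^{pwL_c(X)\,wt(X)\,\pi\chi(X)\,pct(X)}.
\end{equation}
The question, posed in \cite{Carlson}, is whether \eqref{eq:bound} holds for every power homogeneous Hausdorff space.

One would guess that it does. The coding argument above used only homeomorphisms that move $p$ to $x$, and in a homogeneous power $X^\mu$ one can move the constant point with value $p$ to the constant point with value $x$ and then project to a factor. On the other hand, applying \eqref{eq:bound} to $X^\mu$ gives nothing, because $\mu$ is not controlled by the invariants of $X$, and $\pi\chi(X^\mu)\ge\mu$ when $\mu$ is uncountable and $|X|\ge2$. Indeed, a local $\pi$-base of size less than $\mu$ may be taken to consist of basic open sets; these leave some coordinate $i$ unrestricted, and then none of them lies in a neighborhood of the form $\{s:s_i\in W\}$ with $W\ne X$. A proof has to show that only $\kappa$ of the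 $\mu$ coordinates matter at a time.

\begin{theorem}\label{thm:main}
If $X$ is power homogeneous and Hausdorff, then
\[
|X|\le 2^{pwL_c(X)\,wt(X)\,\pi\chi(X)\,pct(X)}.
\]
\end{theorem}

The proof is carried out in ZFC. Three examples show what the statement can and cannot lose.

\begin{example}\label{ex:three}
(i) The bound cannot be lowered. For infinite $\kappa$ the Cantor cube $\{0,1\}^\kappa$ is a compact group, so it is homogeneous and $pwL_c=pct=\omega$. Its points have character at most $\kappa$, so $wt$ and $\pi\chi$ are at most $\kappa$, and its size is $2^\kappa$.

(ii) Power homogeneity cannot be dropped. Let $X=\lambda\cup\{\infty\}$ be the one-point compactification of a discrete space of size $\lambda\ge\omega$. It is compact, so $pwL_c=pct=\omega$. The point $\infty$ lies in the closure of every infinite set, so $t(X)=\omega$, and the singletons $\{n\}$, $n<\omega$, form a local $\pi$-base at $\infty$, so $\pi\chi(X)=\omega$. The size $\lambda$ is arbitrary.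

(iii) The invariant $pwL_c$ cannot be dropped. A discrete space of size $\lambda$ is homogeneous and has $wt=\pi\chi=pct=\omega$.
\end{example}

Section~\ref{sec:sharp} states a sharper theorem with a converse. Sections~\ref{sec:compact} and~\ref{sec:model} make no use of homogeneity: they produce a compact set $G$ and a candidate $D$ for the dense set, and reduce the density of $D$ to a separation property. Section~\ref{sec:one} proves this property when $X$ itself is homogeneous and identifies three obstacles in a power, which Sections~\ref{sec:coord} and~\ref{sec:sep} remove. Section~\ref{sec:cor} contains two consequences.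

\section{Closing functions and a sharper theorem}\label{sec:sharp}

In a closing-off argument, tightness is applied only to the sets that the argument builds, and these can be made closed under any operation that adds at most $2^\kappa$ points for each point. This suggests the following weakening.

\begin{definition}\label{def:closing}
Let $S\colon X\to[X]^{\le2^\kappa}$. A set $Z\subseteq X$ is \emph{$S$-closed} if $S(z)\subseteq Z$ for all $z\in Z$. The function $S$ is a \emph{$\kappa$-closing function} if $\overline Z=\operatorname{cl}_\kappa(Z)$ for every $S$-closed set $Z\subseteq X$.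
\end{definition}

Unions of $S$-closed sets are $S$-closed. Every set of size at most $2^\kappa$ lies in an $S$-closed set of size at most $2^\kappa$: iterate $Z\mapsto Z\cup\bigcup_{z\in Z}S(z)$ for $\omega$ steps and take the union. There are two extreme cases. The function $S(x)=\emptyset$ makes every set $S$-closed, so it is $\kappa$-closing exactly when $t(X)\le\kappa$. If $|X|\le2^\kappa$, the function $S(x)=X$ is allowed, and it is $\kappa$-closing because only $\emptyset$ and $X$ are $S$-closed. Weak tightness lies in between.

\begin{lemma}\label{lem:wt}
If $wt(X)\le\kappa$, then $X$ has a $\kappa$-closing function.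
\end{lemma}

\begin{proof}
Let $\mathcal C$ be a cover witnessing the value of $wt(X)$. Then $|\mathcal C|\le2^\kappa$, and $t(C)\le\kappa$ and $X=\operatorname{cl}_{2^\kappa}(C)$ for each $C\in\mathcal C$. For $x\in X$ and $C\in\mathcal C$ pick $D_{x,C}\in[C]^{\le2^\kappa}$ with $x\in\overline{D_{x,C}}$, and put $S(x)=\bigcup_{C\in\mathcal C}D_{x,C}$, a set of size at most $2^\kappa$. Let $Z$ be $S$-closed and $y\in\overline Z$, and choose $C\in\mathcal C$ with $y\in C$. Each $z\in Z$ lies in the closure of $D_{z,C}\subseteq Z\cap C$, so $\overline Z\subseteq\overline{Z\cap C}$. Hence $y$ is in the closure of $Z\cap C$ in the subspace $C$, and $t(C)\le\kappa$ gives $A\in[Z\cap C]^{\le\kappa}$ with $y\in\overline A$.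
\end{proof}

\begin{theorem}\label{thm:sharp}
Let $X$ be power homogeneous and Hausdorff, and let $\kappa$ be an infinite cardinal such that
\begin{itemize}
\item[(a)] $\pi\chi(X)\le\kappa$;
\item[(b)] the union of all compact $K\subseteq X$ with $\chi(K,X)\le\kappa$ is dense in $X$;
\item[(c)] whenever $D\in[X]^{\le2^\kappa}$ and $\mathcal U=\bigcup_{\alpha<\kappa}\mathcal U_\alpha$ is a family of open sets covering $\overline D$ with $|\mathcal U|\le2^\kappa$, there are $\mathcal V_\alpha\in[\mathcal U_\alpha]^{\le\kappa}$ with $D\subseteq\bigcup_{\alpha<\kappa}\overline{\bigcup\mathcal V_\alpha}$.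
\end{itemize}
Then the following are equivalent:
\begin{itemize}
\item[(1)] $|X|\le2^\kappa$;
\item[(2)] $d(X)\le2^\kappa$;
\item[(3)] $X$ has a $\kappa$-closing function.
\end{itemize}
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:main} from Theorem~\ref{thm:sharp}]
Let $\kappa=pwL_c(X)\,wt(X)\,\pi\chi(X)\,pct(X)$. Then (a) holds. The union in (b) is all of $X$, because $pct(X)\le\kappa$. Condition (c) follows from $pwL_c(X)\le\kappa$ applied to $F=\overline D$ and $I=\kappa$. Condition (3) holds by Lemma~\ref{lem:wt}, and so (1) holds.
\end{proof}

So Theorem~\ref{thm:sharp} weakens three of the four hypotheses, and under (a)--(c) the weakened form of $wt(X)\le\kappa$ is necessary as well as sufficient for $|X|\le2^\kappa$. The implication (1)$\Rightarrow$(2) is trivial, and (1)$\Rightarrow$(3) is the case $S(x)=X$ above. The implication (2)$\Rightarrow$(1) is the coding argument of Section~\ref{sec:intro} carried over to powers (Lemma~\ref{lem:count}). The main work is (3)$\Rightarrow$(2). We assume $X\ne\emptyset$ throughout.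

\section{Compact sets of small character}\label{sec:compact}

Points of $X$ may have large character, so compact sets of small character take their place. We use two textbook facts. First, disjoint compact subsets of a Hausdorff space have disjoint open neighborhoods. Second, if $K$ is compact Hausdorff, $C\subseteq K$ is closed and $x\in K\setminus C$, then there is a closed $G_\delta$-subset $Z$ of $K$ with $x\in Z$ and $Z\cap C=\emptyset$: Urysohn's lemma gives a continuous $\varphi\colon K\to[0,1]$ with $\varphi(x)=0$ and $\varphi=1$ on $C$, and $Z=\varphi^{-1}(0)$. The next lemma says that shrinking a compact set in this way keeps its character in $X$ small.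

\begin{lemma}\label{lem:shrink}
Let $X$ be Hausdorff, let $K_1\subseteq X$ be compact with $\chi(K_1,X)\le\kappa$, and let $K\subseteq K_1$ be nonempty, closed, and an intersection of at most $\kappa$ open subsets of $K_1$. Then $\chi(K,X)\le\kappa$. In particular, if $C\subseteq X$ is closed and $x\in K_1\setminus C$, there is a compact $K$ with $x\in K\subseteq K_1\setminus C$ and $\chi(K,X)\le\kappa$.
\end{lemma}

\begin{proof}
Write $K=K_1\cap\bigcap_{n<\kappa}L_n$ with $L_n$ open in $X$, and let $\{N_\alpha:\alpha<\kappa\}$ be a base at $K_1$. The compact sets $K$ and $K_1\setminus L_n$ are disjoint; take disjoint open sets $W_n\supseteq K$ and $W_n'\supseteq K_1\setminus L_n$. We show that the sets $N_\alpha\cap\bigcap_{n\in F}W_n$, for $\alpha<\kappa$ and finite $F\subseteq\kappa$, form a base at $K$. They are open, they contain $K$, and there are at most $\kappa$ of them. Let $N\supseteq K$ be open. The compact set $K_1\setminus N$ lies in $K_1\setminus K=\bigcup_n(K_1\setminus L_n)$, so it is covered by $\{W_n':n\in F\}$ for some finite $F$. Then $N\cup\bigcup_{n\in F}W_n'$ is an open set containing $K_1$, so it contains some $N_\alpha$.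 As $W_n\cap W_n'=\emptyset$, we get $N_\alpha\cap\bigcap_{n\in F}W_n\subseteq N$. For the last statement, let $K$ be a closed $G_\delta$-subset of $K_1$ that contains $x$ and misses $C\cap K_1$.
\end{proof}

The compact set that replaces the base point $p$ must have small character, and it must also lie in the closure of the set $D$ that we are going to build. The second requirement is met in advance if it lies in the closure of a fixed set of size at most $2^\kappa$, which we can then put into $D$. A point $p$ of character at most $\kappa$ would do, with $G=H=\{p\}$ below. In general we shrink a compact set and enlarge $H$ in alternation, and the closing function forces the process to stop before stage $\kappa^+$.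

\begin{lemma}\label{lem:good}
Let $X$ be a Hausdorff space with a $\kappa$-closing function $S$ and a nonempty compact set $K_0$ with $\chi(K_0,X)\le\kappa$. Then there are a nonempty compact $G\subseteq X$ with $\chi(G,X)\le\kappa$ and a set $H\in[X]^{\le2^\kappa}$ with $G\subseteq\overline H$.
\end{lemma}

\begin{proof}
By recursion on $\xi<\kappa^+$ we construct an increasing sequence of $S$-closed sets $H_\xi\in[X]^{\le2^\kappa}$, a decreasing sequence of nonempty closed sets $G_\xi\subseteq K_0$, each an intersection of at most $\kappa$ open subsets of $K_0$, and points $x_\xi\in G_\xi$, such that $G_\xi\cap\overline{H_\xi}=\emptyset$ and $x_\xi\in H_{\xi+1}$.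

Put $H_0=\emptyset$ and $H_\xi=\bigcup_{\eta<\xi}H_\eta$ for limit $\xi$. Given $H_\xi$ and the sets $G_\eta$ for $\eta<\xi$, let $G_\xi^-=K_0\cap\bigcap_{\eta<\xi}G_\eta$. This set is closed, it is nonempty by compactness, and it is an intersection of at most $\kappa$ open subsets of $K_0$ because $|\xi|\le\kappa$. If $G_\xi^-\subseteq\overline{H_\xi}$, we stop: $G=G_\xi^-$ and $H=H_\xi$ are as required, by Lemma~\ref{lem:shrink}. Otherwise choose $x_\xi\in G_\xi^-\setminus\overline{H_\xi}$ and a closed $G_\delta$-subset $Z_\xi$ of $K_0$ with $x_\xi\in Z_\xi$ and $Z_\xi\cap\overline{H_\xi}=\emptyset$. Put $G_\xi=G_\xi^-\cap Z_\xi$, and let $H_{\xi+1}\supseteq H_\xi\cup\{x_\xi\}$ be $S$-closed of size at most $2^\kappa$.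

Suppose the recursion never stops. For $\eta\ge\xi$ we have $x_\eta\in G_\eta\subseteq G_\xi$, so the sets $\overline{\{x_\eta:\xi\le\eta<\kappa^+\}}\subseteq G_\xi$ form a decreasing sequence of nonempty compact sets. Let $y$ be a common point; then $y\in G_\xi$ for all $\xi$. The set $H^*=\bigcup_{\xi<\kappa^+}H_\xi$ is $S$-closed and contains every $x_\eta$, so $y\in\overline{H^*}=\operatorname{cl}_\kappa(H^*)$. Take $A\in[H^*]^{\le\kappa}$ with $y\in\overline A$. Since $\kappa^+$ is regular, $A\subseteq H_\xi$ for some $\xi<\kappa^+$, and then $y\in G_\xi\cap\overline{H_\xi}=\emptyset$, a contradiction.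
\end{proof}

\section{Reduction to a separation property}\label{sec:model}

From here to the end of Section~\ref{sec:sep}, with the exception of the general lemmas in Section~\ref{sec:coord}, the space $X$ with topology $\tau$ and the cardinal $\kappa$ are as in Theorem~\ref{thm:sharp}, and $S$ is a $\kappa$-closing function. By (b) there is a nonempty compact set of character at most $\kappa$, so Lemma~\ref{lem:good} applies. We fix
\begin{itemize}
\item sets $G$ and $H$ as in Lemma~\ref{lem:good}, a point $p\in G$, and a base $\{O_n:n<\kappa\}$ at $G$;
\item a nonzero cardinal $\mu$ such that $X^\mu$ is homogeneous.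
\end{itemize}

The dense set has to be closed under many operations: under $S$, under the homeomorphisms chosen for its points, under the choice of points outside given unions of closures. An elementary submodel performs all such closing off at once. For a regular cardinal $\theta$, let $H(\theta)$ be the set of all sets whose transitive closure has size less than $\theta$. Fix $\theta$ so large that $H(\theta)$ contains the objects above, the space $X^\mu$, and their iterated power sets for finitely many steps; the statements about these objects that we use are then true in $(H(\theta),\in)$ exactly when they are true. A set $M\subseteq H(\theta)$ is an \emph{elementary submodel} if every first-order formula with parameters in $M$ holds in $(M,\in)$ exactly when it holds in $(H(\theta),\in)$. We fix an elementary submodel $M$ such that $|M|=2^\kappa$, $2^\kappa\subseteq M$, $[M]^{\le\kappa}\subseteq M$, and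
\[
X,\ \tau,\ \mu,\ \kappa,\ S,\ G,\ H,\ p,\ (O_n)_{n<\kappa}\ \in M .
\]
To obtain $M$, use the L\"owenheim--Skolem theorem to build an increasing chain $(M_\xi)_{\xi<\kappa^+}$ of elementary submodels of size $2^\kappa$ with $[M_\xi]^{\le\kappa}\subseteq M_{\xi+1}$, which is possible because $(2^\kappa)^\kappa=2^\kappa$, and take the union. We use three properties of $M$.
\begin{itemize}
\item[(M1)] If an object exists with a property whose parameters lie in $M$, then such an object exists in $M$. In particular, every object that is uniquely defined from elements of $M$ lies in $M$.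
\item[(M2)] Every subset of $M$ of size at most $\kappa$ is an element of $M$. Hence so is every function from $\kappa$ or $\kappa\times\kappa$ into $M$, being a set of at most $\kappa$ pairs of elements of $M$.
\item[(M3)] If $a\in M$ and $|a|\le2^\kappa$, then $a\subseteq M$. Indeed, if $a\neq\emptyset$, then (M1) gives a surjection $e\colon2^\kappa\to a$ in $M$, and $e(\xi)\in M$ for each $\xi\in2^\kappa\subseteq M$.
\end{itemize}
For example, $O_n\in M$ for each $n<\kappa$, since $n$ and the sequence lie in $M$. Put
\[
D=X\cap M,\qquad Y=\overline D,\qquad E=\mu\cap M .
\]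
We shall prove that $Y=X$, which gives $d(X)\le|D|\le2^\kappa$.

\begin{lemma}\label{lem:Y}
We have $G\subseteq Y$, and every $y\in Y$ lies in $\overline A$ for some $A\in[D]^{\le\kappa}$ with $A\in M$.
\end{lemma}

\begin{proof}
By (M3), $H\subseteq D$, so $G\subseteq\overline H\subseteq Y$. For $x\in D$ we have $S(x)\in M$, so $S(x)\subseteq D$ by (M3). Thus $D$ is $S$-closed and $Y=\operatorname{cl}_\kappa(D)$. Every $A\in[D]^{\le\kappa}$ lies in $M$ by (M2).
\end{proof}

Suppose that $Y\ne X$. To reach a contradiction from (c) we want to cover $Y$ by open sets that stay away from a point outside $Y$. The sets must belong to $M$, so that there are only $2^\kappa$ of them and so that the subfamilies given by (c) are again in $M$. This is the content of the following property.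
\begin{itemize}
\item[(Sep)] For all $y\in Y$ and $v\in X\setminus Y$ there are disjoint open sets $U\ni y$ and $O\ni v$ with $U\in M$.
\end{itemize}

\begin{proposition}\label{prop:reduce}
If \textup{(Sep)} holds, then $Y=X$.
\end{proposition}

\begin{proof}
Suppose that the open set $X\setminus Y$ is nonempty. By (b) there are a compact $K_1$ with $\chi(K_1,X)\le\kappa$ and a point $q\in K_1\setminus Y$. Lemma~\ref{lem:shrink} gives a compact $K$ with $q\in K\subseteq X\setminus Y$ and a base $\{P_\alpha:\alpha<\kappa\}$ at $K$. We use these $\kappa$ neighborhoods of $q$ to sort the open sets of $M$: let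
\[
\mathcal U_\alpha=\{U\in\tau\cap M:U\cap P_\alpha=\emptyset\},\qquad \mathcal U=\bigcup_{\alpha<\kappa}\mathcal U_\alpha .
\]
Then $|\mathcal U|\le2^\kappa$, and we claim that $\mathcal U$ covers $Y$. Let $y\in Y$. For $v\in K$ take disjoint open $U_v\ni y$ and $O_v\ni v$ with $U_v\in M$. Finitely many sets $O_{v_1},\dots,O_{v_m}$ cover $K$, and their union contains some $P_\alpha$. The set $U_{v_1}\cap\dots\cap U_{v_m}$ lies in $M$, contains $y$ and misses $P_\alpha$, so it belongs to $\mathcal U_\alpha$.

By (c) there are $\mathcal V_\alpha\in[\mathcal U_\alpha]^{\le\kappa}$ with $D\subseteq T$, where $T=\bigcup_{\alpha<\kappa}\overline{\bigcup\mathcal V_\alpha}$. By (M2), each $\mathcal V_\alpha$ and then the sequence $(\mathcal V_\alpha)_{\alpha<\kappa}$ lie in $M$, so $T\in M$. For every $\alpha$ the open set $P_\alpha\ni q$ misses $\bigcup\mathcal V_\alpha$, so $q\notin T$. Thus $X\setminus T\ne\emptyset$, and by (M1) there is a point of $X\setminus T$ in $M$. This point lies in $D$, contrary to $D\subseteq T$.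
\end{proof}

This is the only use of (c). It also explains why a compact set $K$ is placed around $q$: the point $q$ may have large character, and we need a decomposition of $\mathcal U$ into only $\kappa$ pieces, so that the sequence $(\mathcal V_\alpha)$ is in $M$.

Homogeneity has not been used so far, and (Sep) is where it must enter. Let $X=\lambda\cup\{\infty\}$ be the space of Example~\ref{ex:three}(ii) with $\lambda>2^\kappa$. Here $D=(\lambda\cap M)\cup\{\infty\}$ is closed, so $Y=D\ne X$. If $U\in M$ is an open neighborhood of $\infty$, then $X\setminus U$ is a finite element of $M$, hence a subset of $M$, and $U$ contains every point of $X\setminus Y$. The model has too few neighborhoods of $\infty$.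

\section{The case of a homogeneous space}\label{sec:one}

In this section $\mu=1$, so $X$ is homogeneous, and we prove (Sep) by hand. The model $M$ contains a whole base at $G$, and therefore a whole base $\{h(O_n):n<\kappa\}$ at $h(G)$ for every homeomorphism $h\in M$. These are the open sets $U$ for (Sep). A homeomorphism $h\in M$ sends $p$ into $D$, so it cannot send $p$ to a point $y\in Y\setminus D$. It can, however, move the set $G$ over $y$.

\medskip
\noindent\emph{Step 1: every $y\in Y$ lies in $h(G)$ for some homeomorphism $h\in M$.} Take $A$ as in Lemma~\ref{lem:Y}. By (M1) there is in $M$ an assignment $x\mapsto h_x$, $x\in\overline A$, of homeomorphisms with $h_x(p)=x$. Record how the neighborhoods $h_x(O_n)$ of $x$ meet $A$: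
\[
c(x)=\bigl(A\cap h_x(O_n)\bigr)_{n<\kappa}.
\]
The function $c$ is in $M$. Although $y$ need not be in $M$, the value $c(y)$ is in $M$ by (M2), being a $\kappa$-sequence of subsets of $A$. By (M1) there is $x\in\overline A\cap M$ with $c(x)=c(y)$, and $h=h_x$ is in $M$. Suppose $y\notin h(G)$. Take disjoint open sets $W\ni y$ and $W'\supseteq h(G)$, and $n$ with $O_n\subseteq h^{-1}(W')$. The neighborhood $W\cap h_y(O_n)$ of $y$ contains a point $a\in A$. Then $a\in A\cap h_y(O_n)=A\cap h(O_n)\subseteq W'$, which contradicts $a\in W$.

\medskip
\noindent\emph{Step 2: if $h\in M$ is a homeomorphism and $u\in Y$, then $h(u)\in Y$.} We have $h(D)\subseteq D$ by (M1), and $h$ is continuous.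

\medskip
\noindent\emph{Step 3: separation.} Let $y\in Y$ and $v\in X\setminus Y$. Take $h$ from Step~1 and put $u=h^{-1}(v)$. By Step~2, $u\notin Y$, so $u\notin G$ by Lemma~\ref{lem:Y}. Take disjoint open sets $J\supseteq G$ and $J'\ni u$, and $n$ with $O_n\subseteq J$. Then $U=h(O_n)\in M$ and $O=h(J')$ are disjoint open sets with $y\in h(G)\subseteq U$ and $v\in O$.

\medskip
For general $\mu$, the homeomorphism $h$ acts on $X^\mu$, the role of $G$ passes to the compact set $G^\mu$, and we return to $X$ by the map $f=\pi_0\circ h$, where $\pi_0$ is the projection to the coordinate $0$. Each step meets an obstacle.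
\begin{itemize}
\item In Step 1, the code $c(x)$ would need an entry for each of the $\mu$ coordinates, and (M2) would not apply.
\item In Steps 2 and 3, it is not enough to know that $u\notin G^\mu$. The open set $\{s:s_i\in O_n\}$ lies in $M$ only if $i\in M$, so we need a coordinate $i\in E$ with $u_i\notin G$.
\item In Step 3, the map $f$ is not injective, so disjoint sets need not have disjoint images.
\end{itemize}
The first two obstacles are removed by one lemma, which is where hypothesis (a) enters.

\section{Open maps on powers depend locally on few coordinates}\label{sec:coord}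

Points of $X^\mu$ are written $s=(s_i)_{i\in\mu}$, and $\pi_i$ is the $i$-th projection; note that $0\in\mu$. For $x\in X$, $\vec x$ is the constant point with value $x$. For $s,t\in X^\mu$ and $B\subseteq\mu$, let $s*_Bt$ be the point that agrees with $s$ on $B$ and with $t$ off $B$. A \emph{box} is a family $R=(R_i)_{i\in F}$ of nonempty open subsets of $X$ indexed by a finite set $F\subseteq\mu$, its \emph{support}; it describes the open set
\[
[R]=\{s\in X^\mu:s_i\in R_i\text{ for all }i\in F\}.
\]
The sets $[R]$ form a base of $X^\mu$. The support can be enlarged by putting $R_i=X$. A point of $[R]$ stays in $[R]$ when it is changed off the support. If $[R]\cap[R']=\emptyset$, then $R_j\cap R_j'=\emptyset$ for some $j$ in both supports, since otherwise one can choose a common point coordinate by coordinate.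

For $f\colon X^\mu\to X$ and $s\in X^\mu$, we say that $B\subseteq\mu$ \emph{determines $f$ at $s$} if $f(t)=f(s)$ for all $t\in X^\mu$ with $t|_B=s|_B$. Every superset of such a set also determines $f$ at $s$.

If $f$ is continuous and the point $f(s)$ of the Hausdorff space $X$ has a base $\{W_\alpha:\alpha<\kappa\}$, a determining set of size at most $\kappa$ is easy to find. Choose boxes $L^\alpha$ with $s\in[L^\alpha]\subseteq f^{-1}(W_\alpha)$ and let $B$ be the union of their supports; if $t|_B=s|_B$, then $t\in[L^\alpha]$ for all $\alpha$, so $f(t)\in\bigcap_\alpha W_\alpha=\{f(s)\}$. The members of a local $\pi$-base need not contain $f(s)$, and their preimages need not contain $s$. We therefore work with $\kappa$ many auxiliary points near $s$, and close $B$ under the supports of the boxes that arise from them.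

\begin{lemma}\label{lem:coord}
Let $X$ be Hausdorff with $\pi\chi(X)\le\kappa$, let $f\colon X^\mu\to X$ be continuous and open, and let $s\in X^\mu$. Then some $B\in[\mu]^{\le\kappa}$ determines $f$ at $s$.
\end{lemma}

\begin{proof}
For $i\in\mu$ let $\mathcal V_i$ be a local $\pi$-base at $s_i$ with $|\mathcal V_i|\le\kappa$. Call a box $V=(V_i)_{i\in F}$ \emph{special} if $V_i\in\mathcal V_i$ for all $i\in F$. For each special box $V$ with support $F$ choose a point $v^V\in[V]$ that agrees with $s$ off $F$, and a local $\pi$-base $\mathcal P_V$ at $f(v^V)$ with $|\mathcal P_V|\le\kappa$. For each $P\in\mathcal P_V$ with $P\cap f([V])\ne\emptyset$, the open set $[V]\cap f^{-1}(P)$ is nonempty; choose a box $T^{V,P}$ with $[T^{V,P}]\subseteq[V]\cap f^{-1}(P)$.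

Let $B_0=\emptyset$, and let $B_{m+1}$ be the union of $B_m$ and the supports of all boxes $T^{V,P}$ for which the support of $V$ lies in $B_m$. If $|B_m|\le\kappa$, there are at most $\kappa$ such pairs $(V,P)$, so $|B_{m+1}|\le\kappa$. The set $B=\bigcup_{m<\omega}B_m$ has size at most $\kappa$, and it contains the support of $T^{V,P}$ whenever it contains the support of $V$.

Suppose that $t|_B=s|_B$ and $f(t)\ne f(s)$. Take disjoint open sets $U\ni f(t)$ and $W\ni f(s)$, and boxes $N$ and $L$ with a common support $F'$ such that $t\in[N]\subseteq f^{-1}(U)$ and $s\in[L]\subseteq f^{-1}(W)$. Let $F=F'\cap B$. For $i\in F$ the set $N_i\cap L_i$ is a neighborhood of $s_i=t_i$, so it contains some $V_i\in\mathcal V_i$. Let $V=(V_i)_{i\in F}$.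

The point $v^V$ lies in $[L]$: for $i\in F$ its $i$-th coordinate is in $V_i\subseteq L_i$, and for $i\in F'\setminus F$ it is $s_i\in L_i$. Hence $f(v^V)\in W\cap f([V])$. This set is open because $f$ is open, so it contains some $P\in\mathcal P_V$. Then $T=T^{V,P}$ is defined and its support lies in $B$. Pick $r'\in[T]$ and let $r=r'*_Bt$; then $r\in[T]$, so $f(r)\in P\subseteq W$. But $r$ also lies in $[N]$: for $i\in F$ we have $r_i\in V_i\subseteq N_i$ because $[T]\subseteq[V]$, and for $i\in F'\setminus F$ we have $r_i=t_i\in N_i$. So $f(r)\in U\cap W=\emptyset$, a contradiction.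
\end{proof}

Projections are continuous and open, so the lemma applies to $f=\pi_0\circ h$ for every homeomorphism $h$ of $X^\mu$.

\begin{remark}\label{rem:open}
The lemma fails for maps that are not open. Let $\{d_n:n<\omega\}$ be dense in $Z=\{0,1\}^{\omega_1}$ and let $X$ be the subspace $(Z\times\{0\})\cup\{(d_n,1/m):n<m<\omega\}$ of $Z\times[0,1]$. The points $(d_n,1/m)$ are isolated and form a countable dense set, so $\pi\chi(X)=\omega$. Let $g\colon X\to\{0,1\}$ be the continuous surjection $g(z,r)=z_0$, and define $f\colon X^{\omega_1}\to X$ by $f(t)=\bigl((g(t_i))_{i<\omega_1},0\bigr)$. Then $f$ is continuous, and at every point its value can be changed by changing any single coordinate.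
\end{remark}

As a first application we carry the coding argument of Section~\ref{sec:intro} over to powers. The boxes built from a local $\pi$-base at $p$ form a local $\pi$-base at $\vec p$, but there may be $\mu$ many of them. For each $x$ we keep only the boxes supported in a small set $B_x$, and we identify all the sets $B_x$ with one cardinal $\lambda$, so that all codes have the same domain.

\begin{lemma}[Ridderbos \cite{Ridderbos}]\label{lem:count}
Let $X$ be Hausdorff with $\pi\chi(X)\le\kappa$, let $X^\mu$ be homogeneous, and let $D$ be dense in $X$. Then $|X|\le|D|^\kappa$.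
\end{lemma}

\begin{proof}
Fix $p\in X$ and a local $\pi$-base $\mathcal V$ at $p$ with $|\mathcal V|\le\kappa$, and call a box \emph{special} if all its sets belong to $\mathcal V$. For $x\in X$ let $h_x$ be a homeomorphism of $X^\mu$ with $h_x(\vec p)=\vec x$, and put $f_x=\pi_0\circ h_x$, so that $f_x(\vec p)=x$. For a special box $V$ the set $f_x([V])$ is open and nonempty. Choose $u^{x,V}\in[V]$ with $f_x(u^{x,V})\in D$, and choose by Lemma~\ref{lem:coord} a set $B^{x,V}\in[\mu]^{\le\kappa}$ that determines $f_x$ at $u^{x,V}$.

Let $\lambda=\min\{\kappa,\mu\}$. There is $B_x\subseteq\mu$ with $|B_x|=\lambda$ such that $B^{x,V}\subseteq B_x$ for every special box $V$ with support in $B_x$. If $\mu\le\kappa$, take $B_x=\mu$. If $\mu>\kappa$, start from the subset $\kappa$ of $\mu$ and close off in $\omega$ steps, adding at each step the at most $\kappa$ sets $B^{x,V}$ for $V$ supported in the current set. Fix a bijection $e_x\colon\lambda\to B_x$.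

Let $\Sigma$ be the set of all families $V=(V_j)_{j\in F}$ with $F\subseteq\lambda$ finite and $V_j\in\mathcal V$; then $|\Sigma|\le\kappa$. For $V\in\Sigma$ let $e_xV$ be the special box with support $e_x[F]$ whose set at the coordinate $e_x(j)$ is $V_j$. Define $c_x\colon\Sigma\to D$ by $c_x(V)=f_x(u^{x,e_xV})$. There are at most $|D|^\kappa$ functions from $\Sigma$ to $D$, so it suffices to show that $c_x\ne c_y$ for $x\ne y$.

Take disjoint open sets $W_x\ni x$ and $W_y\ni y$, and boxes $L^x,L^y$ with $\vec p\in[L^x]\subseteq f_x^{-1}(W_x)$ and $\vec p\in[L^y]\subseteq f_y^{-1}(W_y)$. Put $L^x_i=X$ for $i$ outside the support of $L^x$, and $L^y_i=X$ for $i$ outside the support of $L^y$. Let $F\subseteq\lambda$ be a finite set such that $e_x[F]$ contains the part of the support of $L^x$ in $B_x$, and $e_y[F]$ contains the part of the support of $L^y$ in $B_y$. For $j\in F$ the set $L^x_{e_x(j)}\cap L^y_{e_y(j)}$ is a neighborhood of $p$, so it contains some $V_j\in\mathcal V$. Let $V=(V_j)_{j\in F}$, $u=u^{x,e_xV}$ and $u'=u*_{B_x}\vec p$. Then $u'\in[L^x]$: a coordinate $i$ of the support in $B_x$ has the form $e_x(j)$ with $j\in F$, and $u_i'=u_i\in V_j\subseteq L^x_i$;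 for $i\notin B_x$ we have $u'_i=p\in L^x_i$. Since $B_x\supseteq B^{x,e_xV}$ determines $f_x$ at $u$, we get $c_x(V)=f_x(u)=f_x(u')\in W_x$. The choice of $V$ is symmetric in $x$ and $y$, so $c_y(V)\in W_y$, and $c_x(V)\ne c_y(V)$.
\end{proof}

\section{Separation in a homogeneous power}\label{sec:sep}

We return to the setting of Section~\ref{sec:model} and follow the three steps of Section~\ref{sec:one}. Step~1 needs one more textbook fact, the tube lemma for products (Wallace's theorem): if $Q_i\subseteq X$, $i\in\mu$, are nonempty compact sets and $\Omega\subseteq X^\mu$ is an open set containing $\prod_{i\in\mu}Q_i$, then there is a box $R=(R_i)_{i\in F}$ with $Q_i\subseteq R_i$ for $i\in F$ and $[R]\subseteq\Omega$.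

For $\mu=1$ the set $h_x(O_n)$ consists of those $a$ with $h_x^{-1}(a)\in O_n$. To imitate this we need a continuous right inverse $\sigma_x$ of $f_x=\pi_0\circ h_x$ that sends $x$ to $\vec p$, and we get one by lifting $a$ to the point of $X^\mu$ that differs from $\vec x$ only in the coordinate $0$. The code of $x$ then records the position of $\sigma_x(a)$, $a\in A$, on a small set of coordinates that determines $f_x$ at all these points.

\begin{lemma}\label{lem:cover}
For every $y\in Y$ there are a homeomorphism $h\in M$ of $X^\mu$ and a point $w\in G^\mu$ with $\pi_0(h(w))=y$.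
\end{lemma}

\begin{proof}
Take $A\in[D]^{\le\kappa}\cap M$ with $y\in\overline A$, by Lemma~\ref{lem:Y}. To each $x\in\overline A$ we assign the following objects.
\begin{itemize}
\item A homeomorphism $h_x$ of $X^\mu$ with $h_x(\vec p)=\vec x$. Put $f_x=\pi_0\circ h_x$ and define $\sigma_x\colon X\to X^\mu$ by $\sigma_x(a)=h_x^{-1}(\vec a*_{\{0\}}\vec x)$. Then $\sigma_x$ is continuous, $\sigma_x(x)=\vec p$, and $f_x(\sigma_x(a))=a$ for all $a\in X$.
\item A nonempty set $B_x\in[\mu]^{\le\kappa}$ that determines $f_x$ at $\sigma_x(a)$ for every $a\in A$. It exists by Lemma~\ref{lem:coord}, applied to at most $\kappa$ points.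
\item A surjection $e_x\colon\kappa\to B_x$.
\end{itemize}
All parameters in this description lie in $M$, so by (M1) we may take the assignment $x\mapsto(h_x,B_x,e_x)$ in $M$. For $n,k<\kappa$ let
\[
U_{x,n,k}=\{a\in X:\pi_{e_x(k)}(\sigma_x(a))\in O_n\}.
\]
This set is open, and it contains $x$ because $\sigma_x(x)=\vec p$ and $p\in O_n$. Put $c(x)=(A\cap U_{x,n,k})_{n,k<\kappa}$. The function $c$ is in $M$. Each subset of $A$ is in $M$ by (M2), and so $c(y)\in M$, again by (M2). The point $y$ witnesses that some $x\in\overline A$ has $c(x)=c(y)$, so by (M1) there is such an $x$ in $M$. Fix it and write $h,f,\sigma,B,e$ for $h_x,f_x,\sigma_x,B_x,e_x$; then $h\in M$.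

Let $Q_i=G$ for $i\in B$ and $Q_i=\{p\}$ for $i\notin B$. The set $Q=\prod_iQ_i\subseteq G^\mu$ is compact, and we claim that $y\in f(Q)$. Otherwise there are disjoint open sets $W\ni y$ and $W'\supseteq f(Q)$. The tube lemma gives a box $R=(R_i)_{i\in F}$ with $Q_i\subseteq R_i$ and $[R]\subseteq f^{-1}(W')$. For $i\in F\cap B$ choose $k_i$ with $e(k_i)=i$ and $n_i$ with $O_{n_i}\subseteq R_i$. The set $W\cap\bigcap_{i\in F\cap B}U_{y,n_i,k_i}$ is a neighborhood of $y$, so it contains a point $a\in A$. Since $c(x)=c(y)$, we have $a\in U_{x,n_i,k_i}$, that is, $\pi_i(\sigma(a))\in O_{n_i}\subseteq R_i$, for all $i\in F\cap B$. The point $r=\sigma(a)*_B\vec p$ therefore lies in $[R]$, its coordinates off $B$ being $p$. So $f(r)\in W'$. But $B$ determines $f$ at $\sigma(a)$, so $f(r)=f(\sigma(a))=a\in W$, a contradiction.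
\end{proof}

In the analogue of Step~2, only the coordinates in $E=\mu\cap M$ may be restricted. The reason this suffices is that at a point $s\in M$ the map $f$ is determined by a small set that lies in $M$, hence inside $E$.

\begin{lemma}\label{lem:inv}
Let $h\in M$ be a homeomorphism of $X^\mu$ and $f=\pi_0\circ h$. If $u\in X^\mu$ and $u_i\in Y$ for all $i\in E$, then $f(u)\in Y$.
\end{lemma}

\begin{proof}
Let $W\ni f(u)$ be open; we find a point of $D$ in $W$. Take a box $N$ with support $F'$ such that $u\in[N]\subseteq f^{-1}(W)$, and let $F=F'\cap E$. For $i\in F$ the neighborhood $N_i$ of $u_i\in\overline D$ contains a point $d_i\in D$. Let $s\in X^\mu$ have $s_i=d_i$ for $i\in F$ and $s_i=p$ otherwise. This point is defined from finitely many elements of $M$, so $s\in M$ and $f(s)\in D$. By Lemma~\ref{lem:coord} and (M1), some $B\in[\mu]^{\le\kappa}\cap M$ determines $f$ at $s$, and $B\subseteq E$ by (M3). Let $t=s*_Eu$. Then $f(t)=f(s)$. Also $t\in[N]$, since $t_i=d_i\in N_i$ for $i\in F$ and $t_i=u_i\in N_i$ for $i\in F'\setminus E$. Hence $f(s)=f(t)\in W\cap D$.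
\end{proof}

The third obstacle was that $f$ is not injective. We avoid it by separating in $X^\mu$, where $h$ is injective. The points $y$ and $v$ are lifted to points of $X^\mu$ that differ only in the coordinate $0$, so that disjoint boxes around the lifts must be disjoint in that coordinate. The lift of $y$ is not in $M$, but it lies in the compact set $h(G^\mu)\in M$, and a finite cover of this set by boxes can be found in $M$.

\begin{proposition}\label{prop:sep}
Property \textup{(Sep)} holds.
\end{proposition}

\begin{proof}
Let $y\in Y$ and $v\in X\setminus Y$. Take $h\in M$ and $w\in G^\mu$ from Lemma~\ref{lem:cover}, and put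
\[
z=h(w),\qquad z'=\vec v*_{\{0\}}z,\qquad u=h^{-1}(z').
\]
Then $z_0=y$, $z'_0=v$, and $z_j=z_j'$ for $j\ne0$. Since $\pi_0(h(u))=v\notin Y$, Lemma~\ref{lem:inv} gives $i\in E$ with $u_i\notin Y$, and then $u_i\notin G$ by Lemma~\ref{lem:Y}. Take disjoint open sets $J\supseteq G$ and $J'\ni u_i$, and $n<\kappa$ with $O_n\subseteq J$. The sets
\[
\Omega=h\bigl(\pi_i^{-1}(O_n)\bigr),\qquad\Omega'=h\bigl(\pi_i^{-1}(J')\bigr)
\]
are open and disjoint, $z'\in\Omega'$, and $h(G^\mu)\subseteq\Omega$. Moreover $\Omega\in M$, because $h$, $i$ and $O_n$ are in $M$, and $h(G^\mu)\in M$.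

The set $h(G^\mu)$ is compact by Tychonoff's theorem, so there is a finite set $\mathcal R$ of boxes with $h(G^\mu)\subseteq\bigcup_{R\in\mathcal R}[R]\subseteq\Omega$. By (M1) we may take $\mathcal R\in M$, and then $\mathcal R\subseteq M$ by (M3). Choose $R\in\mathcal R$ with $z\in[R]$, and a box $R'$ with $z'\in[R']\subseteq\Omega'$. As $[R]\cap[R']=\emptyset$, there is $j$ in both supports with $R_j\cap R_j'=\emptyset$. If $j\ne0$, then $z_j=z_j'\in R_j\cap R_j'$, which is impossible. So $j=0$, and $U=R_0\in M$ and $O=R_0'$ are disjoint open sets with $y\in U$ and $v\in O$.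
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
The implications (1)$\Rightarrow$(2) and (1)$\Rightarrow$(3) were shown in Section~\ref{sec:sharp}. If (2) holds, Lemma~\ref{lem:count} gives $|X|\le(2^\kappa)^\kappa=2^\kappa$, which is (1). If (3) holds, then $D$ is dense in $X$ by Propositions~\ref{prop:sep} and~\ref{prop:reduce}, and $|D|\le|M|=2^\kappa$, which is (2).
\end{proof}

With Theorem~\ref{thm:sharp}, Theorem~\ref{thm:main} is proved, and the question has a positive answer.

\begin{remark}\label{rem:use}
The closing function is used twice: to find $G$ in Lemma~\ref{lem:good}, and to reach every point of $Y$ from a set $A\in M$ in Lemma~\ref{lem:Y}. Hypothesis (b) is also used twice: to start Lemma~\ref{lem:good}, and to find $K$ in Proposition~\ref{prop:reduce}; density of the union is needed only there. In the proof of (3)$\Rightarrow$(2), hypothesis (a) enters only through Lemma~\ref{lem:coord}, whose conclusion is trivial with $B=\mu$ when $\mu\le\kappa$.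
\end{remark}

\section{Two consequences}\label{sec:cor}

With tightness in place of weak tightness, the $\pi$-character can be removed from the bound. We use \v{S}apirovski\u{\i}'s theorem: $\pi\chi(K)\le t(K)$ for every compact Hausdorff space $K$.

\begin{corollary}\label{cor:two}
Let $X$ be power homogeneous and Hausdorff.
\begin{itemize}
\item[(1)] We have $|X|\le2^{L(X)\,wt(X)\,\pi\chi(X)\,pct(X)}$. If $X$ is compact, then $|X|\le2^{wt(X)\,\pi\chi(X)}$.
\item[(2)] We have $|X|\le2^{pwL_c(X)\,t(X)\,pct(X)}$.
\end{itemize}
\end{corollary}

\begin{proof}
Part (1) follows from Theorem~\ref{thm:main} and $pwL_c(X)\le L(X)$; for compact $X$ we have $L(X)=pct(X)=\omega$.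

For (2), let $\kappa=t(X)\,pct(X)$. By Theorem~\ref{thm:main} and $wt(X)\le t(X)$ it suffices to show that $\pi\chi(X)\le\kappa$. Let $x\in X$, and let $K\ni x$ be compact with $\chi(K,X)\le\kappa$. Closures in the subspace $K$ are traces of closures in $X$, so $t(K)\le t(X)\le\kappa$, and $x$ has a local $\pi$-base $\mathcal V$ in the space $K$ with $|\mathcal V|\le\kappa$. For $V\in\mathcal V$, apply Lemma~\ref{lem:shrink} to a point of $V$ and the closed set $K\setminus V$. This gives a nonempty compact $Z_V\subseteq V$ and a base $\mathcal B_V$ at $Z_V$ in $X$ with $|\mathcal B_V|\le\kappa$. The family $\bigcup_{V\in\mathcal V}\mathcal B_V$ consists of at most $\kappa$ nonempty open subsets of $X$. If $W$ is an open neighborhood of $x$ in $X$, then $V\subseteq W\cap K$ for some $V\in\mathcal V$, so $Z_V\subseteq W$, and some member of $\mathcal B_V$ is contained in $W$. Thus the family is a local $\pi$-base at $x$ in $X$.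
\end{proof}

\begin{thebibliography}{9}

\bibitem{Carlson}
Nathan Carlson, \emph{Power homogeneous compacta and variations on tightness}, arXiv:2104.01273 (2021).

\bibitem{Ridderbos}
Ridderbos, \emph{Fund. Math.} 192 (2006).

\end{thebibliography}
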